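# Connected ideals of gap-free graphs and clique complexes without induced squares

## 1. A filtration of simplicial complexes attached to a graph

Let $G$ be a finite simple graph with vertex set $V(G)$. For $t\ge 2$ put
$$\Delta_t(G)=\{S\subset V(G): \text{every connected component of } G[S] \text{ has fewer than } t \text{ vertices}\},$$
where $G[S]$ is the induced subgraph. Deleting a vertex from $S$ can only break components into smaller ones, so $\Delta_t(G)$ is a simplicial complex. For $t=2$ all components must be single vertices, so $\Delta_2(G)=\mathrm{Ind}(G)$ is the complex of independent sets. As $t$ grows we get a filtration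
$$\mathrm{Ind}(G)=\Delta_2(G)\subset\Delta_3(G)\subset\Delta_4(G)\subset\cdots .$$
For $W\subset V(G)$, write $\Delta[W]$ for the subcomplex of faces contained in $W$. Clearly $\Delta_t(G)[W]=\Delta_t(G[W])$.

Two examples by hand.

* Let $G$ be the path $a - b - c$. Then $\Delta_2(G)$ has maximal faces $\{a,c\}$ and $\{b\}$, so it has two connected components. In $\Delta_3(G)$ all three pairs are faces and the triple is not: a hollow triangle. Passing from $\Delta_2$ to $\Delta_3$ has killed $\tilde H_0$ and created $\tilde H_1$.
* Let $G=C_5$ be the 5-cycle on $\mathbb Z/5$. Then $\Delta_2(G)$ consists of the vertices and the five pairs $\{i,i+2\}$; it is itself a 5-cycle. A set is a face of $\Delta_3(G)$ exactly if it does not contain three consecutive vertices, so we add the five pairs $\{i,i+1\}$ and the five triples $\{i,i+1,i+3\}$. Each new pair $\{i,i+1\}$ lies in exactly one triple, namely $\{i,i+1,i+3\}$. The new faces can therefore be removed in pairs, by collapsing, and nothing happens to the homology.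

The whole talk rests on one fact: for a certain class of graphs, each step of this filtration changes homology only in two low degrees. High-degree homology of $\Delta_t(G)$ is then the homology of $\mathrm{Ind}(G)$, for every $t$.

**Definition (gap-free).** $G$ is *gap-free* if it has no induced subgraph isomorphic to $2K_2$: for any two disjoint edges $\{a,b\},\{c,d\}$, some edge of $G$ joins a vertex of $\{a,b\}$ to a vertex of $\{c,d\}$.

The cycle $C_5$ is gap-free (its disjoint edges are pairs such as $\{0,1\},\{2,3\}$, joined by $\{1,2\}$); $2K_2$ is not. Every induced subgraph of a gap-free graph is gap-free. Since the complement of $2K_2$ is the 4-cycle $C_4$, we have: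
$$G \text{ is gap-free} \iff \overline G \text{ has no induced 4-cycle}. \tag{1}$$
Also, independent sets of $G$ are cliques of $\overline G$, so $\mathrm{Ind}(G)$ is the clique complex of $\overline G$.

## 2. Connected ideals, linear quotients and the claw hypothesis

Here is what the filtration is for. Let $\mathbb K$ be a field and $R=\mathbb K[x_v:v\in V(G)]$. For $C\subset V(G)$ write $x_C=\prod_{v\in C}x_v$. A set $C$ is *$t$-connected* if $|C|=t$ and $G[C]$ is connected.

**Definition (connected ideal).** The $t$-connected ideal of $G$ is $\mathrm{conn}_t(G)=\langle x_C: C\subset V(G)\text{ is } t\text{-connected}\rangle\subset R$.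

For $t=2$ this is the edge ideal $I(G)$. For $G=C_5$ and $t=3$ it is generated by the five products $x_ix_{i+1}x_{i+2}$.

**Definition (linear quotients).** A monomial ideal $I$ has *linear quotients* if its minimal monomial generators can be ordered as $m_1,\dots,m_r$ so that for each $i\ge2$ the colon ideal $\langle m_1,\dots,m_{i-1}\rangle:m_i$ is generated by a subset of the variables.

For instance, $\mathrm{conn}_3$ of the path $a-b-c-d$ is $\langle abc,bcd\rangle$ and $\langle abc\rangle:bcd=\langle a\rangle$, so it has linear quotients. The edge ideal $\langle ab,cd\rangle$ of $2K_2$ does not: $\langle ab\rangle:cd=\langle ab\rangle$, and the other order is no better.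

**Definition (claw-free).** For $t\ge3$, $G$ is *$t$-claw-free* if it has no induced subgraph isomorphic to the star $K_{1,t}$.

The paper of H. Ananthnarayan, Omkar Javadekar and Aryaman Maithani, "Linear quotients of connected ideals of graphs", arXiv:2401.01046 (2024), contains the following result, which I quote: for every $t\ge3$, if $G$ is gap-free and $t$-claw-free, then $\mathrm{conn}_t(G)$ has linear quotients, and hence a linear resolution. It asks whether the claw hypothesis can be dropped: if $G$ is gap-free, does $\mathrm{conn}_t(G)$ have linear quotients for all $t\ge3$?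

Try $C_5$ with $t=3$. Order the generators as $x_0x_1x_2,\ x_1x_2x_3,\ x_2x_3x_4,\ x_3x_4x_0,\ x_4x_0x_1$. The successive colon ideals are $\langle x_0\rangle$, $\langle x_1\rangle$, $\langle x_2\rangle$, $\langle x_2,x_3\rangle$: in the last one, $x_0x_1x_2$ contributes $x_2$, $x_3x_4x_0$ contributes $x_3$, and the other two contribute $x_2x_3$. So $\mathrm{conn}_3(C_5)$ has linear quotients. This agrees with the quoted result, since $C_5$ has no vertex of degree $3$.

The answer to the question is no, for every $t\ge 3$. Here is what we shall prove. Below, $\mathrm{reg}$ is Castelnuovo–Mumford regularity over $\mathbb K$, recalled in Section 3.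

**Theorem 1.** Let $G$ be the complement of the icosahedron graph (12 vertices). Then $G$ is gap-free, but over every field $\mathrm{conn}_3(G)$ has no linear resolution. Hence it does not have linear quotients.

**Theorem 2.** Let $G$ be gap-free, $t\ge2$, $\mathrm{conn}_t(G)\ne0$. Then
$$\mathrm{reg}\,\mathrm{conn}_t(G)=\max\{t,\ \mathrm{reg}\,I(G)\}.$$
In particular $\mathrm{conn}_t(G)$ has a linear resolution over $\mathbb K$ if and only if $\mathrm{reg}\,I(G)\le t$.

**Theorem 3.** For every $d\ge1$ there is a gap-free graph $G$ such that, over every field, $\mathrm{reg}\,I(G)\ge d+2$. Hence $\mathrm{conn}_t(G)$ has no linear resolution, and so no linear quotients, simultaneously for all $2\le t\le d+1$. Moreover, for each field $\mathbb K$ and all $r\ge t\ge2$ there is a gap-free graph $G$ with $\mathrm{conn}_t(G)\ne0$ and $\mathrm{reg}\,\mathrm{conn}_t(G)=r$.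

For a given $t\ge3$, taking $d=t-1$ in Theorem 3 answers the question at that $t$.

## 3. Regularity read off from induced subcomplexes

Write $\beta_{i,j}(M)$ for the graded Betti numbers of a graded module $M$. For a nonzero ideal $I$, $\mathrm{reg}\,I=\max\{j-i:\beta_{i,j}(I)\ne0\}$, and $\beta_{i,j}(I)=\beta_{i+1,j}(R/I)$. An ideal generated in degree $t$ has a *linear resolution* if $\beta_{i,j}(I)=0$ unless $j=i+t$; equivalently, $\mathrm{reg}\,I=t$. If an ideal generated in one degree has linear quotients, then it has a linear resolution (Herzog–Hibi, *Monomial Ideals*, Prop. 8.2.1). So to refute linear quotients it is enough to refute a linear resolution, and for that we only need to see that the regularity is too large.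

All homology is reduced simplicial homology, computed from the augmented chain complex, in which the empty face sits in degree $-1$. Thus the complex $\{\emptyset\}$ has $\tilde H_{-1}=\mathbb K$ and nothing else, and a full simplex on a nonempty set has no reduced homology at all.

**Hochster's formula.** For a simplicial complex $\Delta$ on $V$ with Stanley–Reisner ideal $I_\Delta$ and $W\subset V$,
$$\beta_{i,W}(R/I_\Delta)=\dim\tilde H_{|W|-i-1}(\Delta[W];\mathbb K).$$
Here $\beta_{i,j}$ is the sum of the $\beta_{i,W}$ with $|W|=j$. If $k=|W|-i-1$, then $|W|-i=k+1$, and passing from $R/I_\Delta$ to $I_\Delta$ raises the regularity by $1$. So, if $I_\Delta\ne0$,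
$$\mathrm{reg}\,I_\Delta=\max\{k+2:\tilde H_k(\Delta[W];\mathbb K)\ne0\text{ for some }W\subset V\}. \tag{2}$$

**$\mathrm{conn}_t(G)$ is the Stanley–Reisner ideal of $\Delta_t(G)$.** We must see that $S\in\Delta_t(G)$ if and only if $S$ contains no $t$-connected set. If $S$ contains a $t$-connected set, the component of $G[S]$ around it has at least $t$ vertices. Conversely, if a component has at least $t$ vertices, take a spanning tree and prune leaves until exactly $t$ vertices are left; these induce a connected subgraph. So the nonfaces are exactly the sets containing a $t$-connected set.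

Test this on $C_5$ with $t=2$: $\Delta_2(C_5)$ is a 5-cycle, so $\tilde H_1\ne0$ and by (2) $\mathrm{reg}\,I(C_5)\ge3$. The edge ideal has no linear resolution. At $t=3$ the same class $\tilde H_1\neq 0$ survives, as we saw in Section 1, but now it only contributes $1+2=3=t$, which is harmless. To break linearity at $t$ we need a nonzero $\tilde H_k(\Delta_t(G[W]))$ with $k\ge t-1$.

## 4. One step of the filtration, and the regularity formula

**Proposition 4.** Let $G$ be gap-free and $t\ge2$. Then $\tilde H_k(\Delta_t(G);\mathbb K)\cong\tilde H_k(\mathrm{Ind}(G);\mathbb K)$ for all $k\ge t-1$.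

The range of $k$ matters: for the path $a-b-c$, degrees $0$ and $1$ change between $\Delta_2$ and $\Delta_3$. Gap-freeness matters too: for $G=3K_2$, $\mathrm{Ind}(G)$ is the boundary of the octahedron, with $\tilde H_2\ne0$, while $\Delta_3(G)$ is a full simplex because all components have two vertices. Watch for the place in the proof where two nontrivial components are excluded.

*Proof.* We compare $\Delta_s=\Delta_s(G)$ with $\Delta_{s+1}=\Delta_{s+1}(G)$ for $s\ge2$.

**Step 1. Describe the new faces.** For an $s$-connected set $C$, let $I_C$ be the set of vertices outside $C$ that have no neighbor in $C$. Since $s\ge2$, $C$ contains an edge. An edge inside $I_C$ would form an induced $2K_2$ with it. So $I_C$ is independent.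

Claim: the faces in $\Delta_{s+1}\setminus\Delta_s$ are exactly the sets $C\sqcup J$ with $C$ an $s$-connected set and $J\subset I_C$, and $C$ is determined by the face.

Let $S\in\Delta_{s+1}\setminus\Delta_s$. All components of $G[S]$ have at most $s$ vertices and some component $C$ has at least $s$, hence exactly $s$. This $C$ contains an edge. If another component contained an edge too, the two edges would form an induced $2K_2$. So $C$ is the only component with an edge; in particular it is determined by $S$. As $C$ is a component, $S\setminus C\subset I_C$. Conversely, if $J\subset I_C$, then $G[C\sqcup J]$ has the component $C$, of size $s$, and singletons, because $I_C$ is independent and has no edges to $C$. So $C\sqcup J$ lies in $\Delta_{s+1}$ and not in $\Delta_s$.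

**Step 2. Compute the relative homology.** Consider a new face $C\sqcup J$. Deleting a vertex of $J$ gives a new face with the same $C$. Deleting a vertex of $C$ leaves components of size at most $s-1$ (the singletons are fine because $s-1\ge1$), so we get a face of $\Delta_s$, which is zero in the relative complex. Orient $C\sqcup J$ by listing the vertices of $C$ first; then in $C_*(\Delta_{s+1},\Delta_s)$
$$\partial[C,J]=(-1)^s[C,\partial J].$$
A set $J$ with $|J|-1=j$ gives a face of dimension $s+j$. So $C_*(\Delta_{s+1},\Delta_s)$ is the direct sum, over all $s$-connected sets $C$, of copies (up to sign) of the augmented chain complex of the full simplex on $I_C$, shifted up by $s$. If $I_C\ne\emptyset$, the summand is acyclic. If $I_C=\emptyset$, the summand is $\mathbb K$, placed in degree $-1+s$. Hence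
$$H_k(\Delta_{s+1},\Delta_s)=0\quad\text{for } k\ne s-1.$$

**Step 3. Use the long exact sequence.** In
$$H_{k+1}(\Delta_{s+1},\Delta_s)\to\tilde H_k(\Delta_s)\to\tilde H_k(\Delta_{s+1})\to H_k(\Delta_{s+1},\Delta_s)$$
both outer terms vanish if $k\ge s$. So $\tilde H_k(\Delta_s)\cong\tilde H_k(\Delta_{s+1})$ for all $k\ge s$. If $k\ge t-1$, this applies for $s=2,\dots,t-1$ and takes us from $\Delta_2=\mathrm{Ind}(G)$ to $\Delta_t$. $\qquad\blacksquare$

*Proof of Theorem 2.* Since $\mathrm{conn}_t(G)\ne0$ and $t\ge2$, $G$ has an edge, so $I(G)\ne0$. Every $G[W]$ is gap-free, so Proposition 4 applies to it: for each $k\ge t-1$,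
$$\tilde H_k(\Delta_t(G)[W])\ne0\iff\tilde H_k(\mathrm{Ind}(G)[W])\ne0 .$$
Let $r>t$. By (2), $\mathrm{reg}\,\mathrm{conn}_t(G)\ge r$ means that $\tilde H_k(\Delta_t(G)[W])\ne0$ for some $W$ and some $k\ge r-2$; here $k\ge t-1$. So it is equivalent to the same statement for $\mathrm{Ind}(G)$, that is, to $\mathrm{reg}\,I(G)\ge r$. Moreover $\mathrm{conn}_t(G)$ is nonzero and generated in degree $t$, so its regularity is at least $t$. If $\mathrm{reg}\,I(G)\le t$, no $r>t$ is reached and the regularity is $t$; if $\mathrm{reg}\,I(G)>t$, the two regularities agree. This is the formula, and the last sentence of the theorem follows because linearity means regularity $t$. $\qquad\blacksquare$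

The problem has become one about clique complexes. By (1), to break linearity at $t$ we need a graph $H$ with no induced 4-cycle whose clique complex has nonzero homology in some degree $k\ge t-1$; then $G=\overline H$ works.

## 5. A 2-sphere without induced squares: the icosahedron

For $t=3$ we want $\tilde H_2\ne0$. The first candidate is the smallest 2-sphere that is a clique complex, the octahedron. It fails at once: its equator is an induced 4-cycle, and the corresponding $G$ is $3K_2$, which is not gap-free.

More precisely, suppose that a triangulated 2-sphere is the clique complex of a graph without induced 4-cycles. The link of a vertex $v$ is a cycle, and it is the clique complex of the graph induced on the neighbors of $v$. A link of length $4$ would be an induced 4-cycle. A link of length $3$ is impossible, since the clique complex of a triangle is a filled triangle. So all degrees are at least $5$. With $V$ vertices, $E$ edges and $F$ triangles, $3F=2E$ and $V-E+F=2$ give $2E=6V-12$. Now $2E\ge5V$ forces $V\ge12$, and $V=12$ forces all degrees to be $5$. This points to the icosahedron.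

*Proof of Theorem 1.* Let $H$ be the icosahedron graph, with vertices $N,S,u_i,l_i$ ($i\in\mathbb Z/5$) and edges
$$Nu_i,\quad Sl_i,\quad u_iu_{i+1},\quad l_il_{i+1},\quad u_il_i,\quad u_il_{i+1}.$$
So $u_i$ has the neighbors $l_i,l_{i+1}$ among the $l$'s, and $l_j$ has the neighbors $u_j,u_{j-1}$ among the $u$'s. The map $N\leftrightarrow S$, $u_i\leftrightarrow l_{-i}$ is an automorphism: $u_iu_{i+1}$ goes to $l_{-i}l_{-i-1}$, $u_il_i$ goes to $l_{-i}u_{-i}$, and $u_il_{i+1}$ goes to $l_{-i}u_{-i-1}$, which are all edges.

**Step 1. $H$ has no induced 4-cycle.** This gives gap-freeness of $G=\overline H$ by (1). Let $a,b,c,d$ be an induced 4-cycle in cyclic order. Then $a,c$ are non-adjacent, and $b,d$ are non-adjacent common neighbors of $a$ and $c$.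

It contains neither $N$ nor $S$. Suppose $a=N$. If $c=S$, there is no common neighbor. Otherwise $c=l_j$, and the common neighbors are $u_j,u_{j-1}$, which are adjacent. The case of $S$ follows by the automorphism.

No opposite pair consists of two $u$'s or of two $l$'s. Non-adjacent $u$'s have the form $u_i,u_{i+2}$. Their common neighbors are only $N$ and $u_{i+1}$, because $\{l_i,l_{i+1}\}$ and $\{l_{i+2},l_{i+3}\}$ are disjoint and $u_{i-1}\ne u_{i+3}$. But $N$ and $u_{i+1}$ are adjacent. The case of two $l$'s follows by the automorphism.

So both opposite pairs are mixed: $a=u_i$, $c=l_j$, $b=u_k$, $d=l_m$, with edges $u_iu_k$, $u_kl_j$, $l_jl_m$, $l_mu_i$. We have $k=i\pm1$, and exchanging the two opposite pairs if necessary we may take $k=i+1$. From $l_j\sim u_{i+1}$ we get $j\in\{i+1,i+2\}$, and $l_j\not\sim u_i$ excludes $i+1$, so $j=i+2$. From $l_m\sim u_i$ we get $m\in\{i,i+1\}$, and $l_m\not\sim u_{i+1}$ excludes $i+1$, so $m=i$. But $l_i\not\sim l_{i+2}$, a contradiction.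

**Step 2. The clique complex $X$ of $H$ has $\tilde H_2\ne0$.** We count faces. The neighborhood of $N$ induces the cycle $u_0u_1u_2u_3u_4$. The neighborhood of $u_i$ induces the cycle $N,u_{i+1},l_{i+1},l_i,u_{i-1}$: consecutive pairs are edges, and the remaining pairs $Nl_{i+1}$, $Nl_i$, $u_{i+1}l_i$, $u_{i+1}u_{i-1}$, $l_{i+1}u_{i-1}$ are non-edges. The automorphism handles $S$ and the $l_i$. So every neighborhood induces a 5-cycle. Hence $H$ has no $K_4$ (a neighborhood would contain a triangle), it has $12\cdot5/2=30$ edges, and, as each vertex lies in $5$ triangles, it has $12\cdot5/3=20$ triangles. So $X$ is a connected 2-dimensional complex with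
$$\chi(X)=12-30+20=2 .$$
Over any field, $2=1-\dim H_1(X;\mathbb K)+\dim H_2(X;\mathbb K)$, so $\dim H_2(X;\mathbb K)\ge1$.

**Step 3. Conclude.** $\mathrm{Ind}(G)=X$. By Proposition 4 with $t=3$, $k=2$,
$$\tilde H_2(\Delta_3(G);\mathbb K)\cong\tilde H_2(X;\mathbb K)\ne0 .$$
In particular $\Delta_3(G)$ is not a full simplex, so $\mathrm{conn}_3(G)\ne0$. Hochster's formula with $W=V(G)$ and $12-i-1=2$, that is $i=9$, gives $\beta_{9,12}(R/\mathrm{conn}_3(G))\ne0$. A linear resolution of an ideal generated in degree $3$ allows $\beta_{9,j}(R/I)\ne0$ only for $j=11$. So $\mathrm{conn}_3(G)$ has no linear resolution over any field, and therefore no linear quotients. $\qquad\blacksquare$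

**Remark (sharpness of the claw hypothesis at $t=3$).** The leaves of an induced $K_{1,s}$ in $G$ form an $s$-clique in $H$, and $H$ has no $K_4$. So this $G$ is $4$-claw-free. Thus for $t=3$, "$t$-claw-free" cannot even be weakened to "$(t+1)$-claw-free". The graph does contain a $3$-claw, as it must: in $G$ the vertex $S$ is adjacent to $N,u_0,u_1$, and these three are pairwise non-adjacent in $G$.

## 6. Why suspension does not raise the dimension

For larger $t$ we need homology in arbitrarily high degree.

**Definition (flag-no-square).** A finite simplicial complex is *flag-no-square* if it is the clique complex of a graph without induced 4-cycles.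

The $n$-cycle is flag-no-square for $n\ge5$; the 4-cycle is not. We want an operation that takes a flag-no-square complex with $\tilde H_d\ne0$ to a flag-no-square complex with $\tilde H_{d+1}\ne0$.

The obvious operation raising homological degree by one is suspension: add two new vertices $n,s$, non-adjacent to each other and adjacent to everything in $X$. The result is again a clique complex. But if $X$ has two non-adjacent vertices $a,b$, then $n,a,s,b$ is an induced 4-cycle. If $X$ has no such pair, $X$ is a full simplex and has no reduced homology to suspend. So suspension never helps.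

Suspension glues two cones over $X$ along all of $X$, and the two cone points see too much in common. The replacement uses many cones over $X$. The barycentric subdivision $\mathrm{sd}X$ is covered by pieces, one for each vertex $s$ of $X$: the piece of $s$ consists of the flags of simplices that start at $\{s\}$ or contain $s$ throughout. We take one cone for each element $q$ of a finite group generated by involutions $s$, and glue the cones of $q$ and $qs$ only along the piece of $s$. Giving the cones signs that alternate under multiplication by generators makes all boundaries cancel.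

Which group? The generators should commute when they span an edge of $X$. The simplest finite choice is $(\mathbb Z/2)^S$, where $S$ is the vertex set of $X$ and all generators commute. In the construction below, group elements are vertices and $q$ is joined to $q\,a_1\cdots a_m$ whenever $\{a_1,\dots,a_m\}$ is a simplex of $X$. With $(\mathbb Z/2)^S$ this breaks down at one exact point: if $\{s,t\}$ is not an edge of $X$, then $1,s,st,t$ is a 4-cycle, and both diagonals differ by $st$, which is not the product over a simplex. So it is an induced square. The relation responsible is $stst=1$, a word of length $4$. The remedy is to take a finite quotient of the right-angled Coxeter group of $X$ in which no short relation holds other than those forced by $X$.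

## 7. Cones indexed by a finite quotient of a right-angled Coxeter group

**Proposition 5.** Let $X$ be a nonempty flag-no-square complex. There is a flag-no-square complex $X'$ such that for every field $\mathbb K$ and every $d\ge0$: $\tilde H_d(X;\mathbb K)\ne0$ implies $\tilde H_{d+1}(X';\mathbb K)\ne0$.

*Proof.* Let $S$ be the vertex set of $X$. In this proof simplices may be empty unless stated otherwise.

**Step 1. Set up the group.** Let
$$W=\langle S\mid s^2=1\ (s\in S),\ st=ts\ (\{s,t\}\in X)\rangle .$$
For a simplex $A$ put $w_A=\prod_{a\in A}a$; the factors commute, so this makes sense and $w_A^2=1$. For a simplex $\sigma$ let $W_\sigma=\{w_B:B\subset\sigma\}$, which is a subgroup. The following homomorphisms respect the relations and are therefore well defined.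

* (i) $W\to(\mathbb Z/2)^S$, the abelianization. It sends $w_A$ to the indicator vector of $A$. So $w_A=w_B$ implies $A=B$.
* (ii) $\mathrm{sgn}:W\to\{\pm1\}$, $s\mapsto-1$.
* (iii) For distinct $a,b\in S$ with $\{a,b\}\notin X$, the map $\pi_{ab}:W\to D_\infty=\langle a,b\mid a^2=b^2=1\rangle$ that kills all other generators. (A commutation relation $st=ts$ involves at most one of $a,b$, so it is respected.)

For simplices $A,B$, cancelling $w_{A\cap B}$ gives
$$w_Aw_B=w_{A\setminus B}\,w_{B\setminus A}. \tag{3}$$
If $A\triangle B$ is a simplex, the right side is $w_{A\triangle B}$. Conversely, if $w_Aw_B=w_E$ for some simplex $E$, then (i) gives $E=A\triangle B$.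

**Step 2. Choose a finite quotient with no short relations.** Let $D\ge1$ be the maximal size of a simplex of $X$. The group $W$ is a finitely generated Coxeter group, hence linear (Tits), hence residually finite (Malcev). For this $W$ it is quite concrete: Tits' representation on the free abelian group with basis $e_s$ ($s\in S$) is
$$s\cdot e_s=-e_s,\qquad s\cdot e_t=e_t \text{ if } \{s,t\}\in X,\qquad s\cdot e_t=e_t+2e_s \text{ if } t\ne s,\ \{s,t\}\notin X,$$
it is faithful, and its matrices are integral, so a nontrivial element stays nontrivial modulo any sufficiently large integer.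

There are finitely many nontrivial elements of word length at most $4D$. For each of them choose a finite-index normal subgroup that avoids it, and intersect these with $\ker(\mathrm{sgn})$. We obtain a finite-index normal subgroup $N\subset\ker(\mathrm{sgn})$ with the property:
$$\text{an element of } N \text{ of word length at most } 4D \text{ equals } 1 \text{ in } W. \tag{4}$$
Let $Q=W/N$, a finite group, and let bars denote images in $Q$. Since $N\subset\ker(\mathrm{sgn})$, $\mathrm{sgn}$ is defined on $Q$. Here is a first use of (4): if $\bar w_A=\bar w_B$ for simplices $A,B$, then $w_Aw_B\in N$ has length at most $2D$, so $w_A=w_B$ and $A=B$ by (i). That is,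
$$\bar w_A=\bar w_B\ \Longrightarrow\ A=B. \tag{5}$$

**Step 3. Define $X'$.** Let $\Gamma$ be the graph with vertex set $Q$ in which $q$ is adjacent to $q\bar w_A$ for all nonempty simplices $A$. The relation is symmetric because $w_A$ is an involution, and there are no loops because $\bar w_A\ne1$ by (5). Left multiplication by elements of $Q$ acts by automorphisms. Let $X'$ be the clique complex of $\Gamma$.

A check on the smallest case: let $X$ be two isolated points $a,b$. Then $W=D_\infty$ and $D=1$. The subgroup generated by $(ab)^m$ is normal, lies in $\ker(\mathrm{sgn})$, and its shortest nontrivial elements have length $2m$. Condition (4) says $2m>4$. With $m=3$, $Q$ is dihedral of order $6$ and $\Gamma$ is a hexagon. With $m=2$, which (4) forbids, we would get a square.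

**Step 4. The cliques of $\Gamma$.** *The nonempty cliques are exactly the nonempty subsets of cosets $q\overline W_\sigma$, $\sigma$ a simplex.* This will give us control of $X'$ in Step 6.

Such subsets are cliques: for $A,B\subset\sigma$ we have $(q\bar w_A)^{-1}q\bar w_B=\bar w_{A\triangle B}$, and if the two elements are distinct, $A\triangle B$ is a nonempty simplex.

Conversely, translate a clique so that it is $\{1,\bar w_{A_1},\dots,\bar w_{A_m}\}$ with nonempty simplices $A_i$. For $i\ne j$ the elements $\bar w_{A_i},\bar w_{A_j}$ are adjacent, so $\bar w_{A_i}\bar w_{A_j}=\bar w_E$ for some simplex $E$. The element $w_{A_i}w_{A_j}w_E\in N$ has length at most $3D$, so it is $1$ by (4). Hence $w_{A_i}w_{A_j}=w_E$ and $E=A_i\triangle A_j$; in particular $A_i\triangle A_j$ is a simplex. Now any two distinct elements of $A_i\cup A_j$ are adjacent in $X$: they lie both in $A_i$, or both in $A_j$, or one in $A_i\setminus A_j$ and the other in $A_j\setminus A_i$, so both in $A_i\triangle A_j$. Therefore $\sigma=\bigcup A_i$ is a clique of the 1-skeleton of $X$. Since $X$ is a clique complex, $\sigma$ is a simplex, and the clique lies in $\overline W_\sigma$.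

**Step 5. $\Gamma$ has no induced 4-cycle.** This shows that $X'$ is flag-no-square; we show that an induced square in $\Gamma$ forces one in $X$. Translate an induced 4-cycle so that its vertices are, in cyclic order,
$$1,\quad\bar w_A,\quad\bar w_A\bar w_B,\quad\bar w_A\bar w_B\bar w_C,\qquad\text{with } \bar w_A\bar w_B\bar w_C\bar w_E=1,$$
where $A,B,C,E$ are nonempty simplices. The element $w_Aw_Bw_Cw_E\in N$ has length at most $4D$, so it equals $1$ in $W$ by (4). From this,
$$w_Aw_B=w_Ew_C,\qquad w_Aw_E=w_Bw_C. \tag{6}$$
The first identity inverts $w_Cw_E$. For the second, $w_Aw_Bw_C=w_E$ gives $w_Bw_C=w_Aw_E$.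

*First diagonal.* The vertices $1$ and $\bar w_A\bar w_B$ are distinct and non-adjacent. If $A\triangle B$ were a simplex, then $w_Aw_B=w_{A\triangle B}$, and $\bar w_A\bar w_B$ would be $1$ or a neighbor of $1$. So $A\triangle B$ is not a simplex, and since $X$ is a clique complex, it contains a pair of distinct non-adjacent vertices. As $A$ and $B$ are simplices, one of them is $k\in A\setminus B$ and the other is $k'\in B\setminus A$. Apply $\pi_{kk'}$: it sends $w_A$ to $k$ and $w_B$ to $k'$, so by (6)
$$kk'=\pi_{kk'}(w_Aw_B)=\pi_{kk'}(w_E)\,\pi_{kk'}(w_C)\quad\text{in } D_\infty .$$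
Since $k,k'$ are non-adjacent, each of the simplices $E$ and $C$ contains at most one of them, so both factors lie in $\{1,k,k'\}$. Among the products of two such elements, only $k\cdot k'$ equals $kk'$: the others are $1$, $k$, $k'$ and $k'k$, and in $D_\infty$ these all differ from $kk'$. So $k\in E$, $k'\notin E$, $k'\in C$, $k\notin C$. Altogether
$$k\in A\cap E,\quad k\notin B\cup C,\qquad k'\in B\cap C,\quad k'\notin A\cup E.$$

*Second diagonal.* The vertices $\bar w_A$ and $\bar w_A\bar w_B\bar w_C=\bar w_E$ are distinct and non-adjacent, and $\bar w_A^{-1}\bar w_E=\bar w_A\bar w_E$. As before, $A\triangle E$ is not a simplex, so there are non-adjacent $h\in A\setminus E$, $h'\in E\setminus A$. By (6), $\pi_{hh'}(w_B)\,\pi_{hh'}(w_C)=\pi_{hh'}(w_Aw_E)=hh'$. The same comparison in $D_\infty$ gives $h\in B$, $h'\notin B$, $h'\in C$, $h\notin C$. Altogether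
$$h\in A\cap B,\quad h\notin E\cup C,\qquad h'\in E\cap C,\quad h'\notin A\cup B.$$

The four elements $k,h,k',h'$ lie in exactly the following sets among $A,B,C,E$: $k$ in $A,E$; $h$ in $A,B$; $k'$ in $B,C$; $h'$ in $C,E$. So they are distinct. The pairs $\{k,h\}\subset A$, $\{h,k'\}\subset B$, $\{k',h'\}\subset C$, $\{h',k\}\subset E$ are edges of $X$, while $\{k,k'\}$ and $\{h,h'\}$ are not. This is an induced 4-cycle in the 1-skeleton of $X$, a contradiction.

**Step 6. A poset with the homotopy type of $X'$.** The complex $X'$ itself is not visibly a union of cones over $X$. We pass to a poset where it is. Let $P$ be the set of all cosets $q\overline W_\sigma$ ($q\in Q$, $\sigma$ a possibly empty simplex), ordered by inclusion. We need some bookkeeping, all from (5).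

* $\overline W_\sigma\cap\overline W_\tau=\overline W_{\sigma\cap\tau}$: if $\bar w_A=\bar w_B$ with $A\subset\sigma$, $B\subset\tau$, then $A=B\subset\sigma\cap\tau$.
* $\overline W_\sigma$ has $2^{|\sigma|}$ elements, and $\overline W_\sigma\subset\overline W_\tau$ if and only if $\sigma\subset\tau$: if $s\in\sigma$ and $\bar s=\bar w_B$ with $B\subset\tau$, then $B=\{s\}$.
* Two cosets with a common element $q$ are $q\overline W_\sigma$ and $q\overline W_\tau$, and they intersect in $q\overline W_{\sigma\cap\tau}\in P$.
* The elements of $P$ strictly above $\{q\}=q\overline W_\emptyset$ are the $q\overline W_\sigma$ with $\sigma\ne\emptyset$. They form a poset isomorphic to the face poset of $X$ (nonempty faces).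

By Step 4 each nonempty clique $F$ of $\Gamma$ lies in some coset. All cosets in $P$ that contain $F$ share the elements of $F$, and there are finitely many, so their intersection is in $P$. Let $f(F)$ be this smallest coset containing $F$. If $F\subset F'$, then $f(F')$ contains $F$, so $f(F)\subset f(F')$: $f$ is an order-preserving map from the face poset of $X'$ to $P$. For $p\in P$,
$$f^{-1}(P_{\le p})=\{F: f(F)\subset p\}=\{F:\emptyset\ne F\subset p\},$$
and by Step 4 all nonempty subsets of $p$ occur. So this is the face poset of a full simplex, which is contractible. Quillen's fiber lemma (Quillen, *Homotopy properties of the poset of nontrivial $p$-subgroups of a group*, Prop. 1.6) says that an order-preserving map with contractible fibers $f^{-1}(P_{\le p})$ is a homotopy equivalence. So $X'$ is homotopy equivalent to the order complex $|P|$.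

**Step 7. Build a cycle of degree $d+1$ in $|P|$.** Let $z$ be a reduced $d$-cycle of $X$ over $\mathbb K$ that is not a boundary. Let $\mathrm{sd}\,z=\sum_\phi c_\phi\,\phi$ be its barycentric subdivision, a reduced $d$-cycle of $\mathrm{sd}X$. Here $\phi$ runs over flags $\tau_0\subset\dots\subset\tau_d$ of simplices of $X$ with $\dim\tau_i=i$. Subdivision is a chain map inducing an isomorphism on reduced homology, so $[\mathrm{sd}\,z]\ne0$.

For $q\in Q$, the map $\tau\mapsto q\overline W_\tau$ is an injective order-preserving map from the face poset of $X$ to $P$, and it induces a chain map. Write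
$$q\phi=(q\overline W_{\tau_0},\dots,q\overline W_{\tau_d}),\qquad q*q\phi=(\{q\},q\overline W_{\tau_0},\dots,q\overline W_{\tau_d}),$$
and define the $(d+1)$-chain of $|P|$
$$c=\sum_{q\in Q}\mathrm{sgn}(q)\sum_\phi c_\phi\,(q*q\phi).$$
In the augmented convention $\partial(v*y)=y-v*\partial y$. For each $q$, $\partial\sum_\phi c_\phi\,q\phi$ is the image of $\partial(\mathrm{sd}\,z)=0$. Hence
$$\partial c=\sum_\phi c_\phi\sum_{q\in Q}\mathrm{sgn}(q)\,q\phi .$$
Fix $\phi$, with $\tau_0=\{s\}$. Then $s\in\tau_i$ for all $i$, so $\bar s\in\overline W_{\tau_i}$ and $q\overline W_{\tau_i}=q\bar s\,\overline W_{\tau_i}$. Thus $q\phi=(q\bar s)\phi$, while $\mathrm{sgn}(q\bar s)=-\mathrm{sgn}(q)$. Since $\bar s\ne1$, the map $q\mapsto q\bar s$ pairs off the elements of $Q$, and the terms of each pair cancel. So $\partial c=0$.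

For two isolated points, $z=[a]-[b]$ and $m=3$, the order complex $|P|$ is the subdivided hexagon, and $c$ is the cycle running once around it.

**Step 8. The cycle is not a boundary.** We look at it near the single vertex $v=\{1\}$ of $|P|$. Let $|P|\setminus v$ be the subcomplex of simplices not containing $v$. Since $v$ is a minimal element of $P$, the simplices containing $v$ are exactly the $v*\psi$ with $\psi$ a possibly empty chain in $P_{>v}$. By Step 6 the order complex of $P_{>v}$, which is the link of $v$, is $\mathrm{sd}X$. In the relative complex, $\partial(v*\psi)=-v*\partial\psi$, because the term $\psi$ does not contain $v$. So, up to sign, $C_*(|P|,|P|\setminus v)\cong\tilde C_{*-1}(\mathrm{sd}X)$.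

Which terms of $c$ contain $v$? In $q*q\phi$ the cosets $q\overline W_{\tau_i}$ have at least two elements, so $v$ can occur only as $\{q\}$, that is, for $q=1$. So under
$$\tilde H_{d+1}(|P|)\to H_{d+1}(|P|,|P|\setminus v)\cong\tilde H_d(\mathrm{sd}X)\cong\tilde H_d(X)$$
the class $[c]$ goes to $\pm[\mathrm{sd}\,z]$ in $\tilde H_d(\mathrm{sd}X)$, and hence to $\pm[z]\ne0$. Therefore $[c]\ne0$ and $\tilde H_{d+1}(X';\mathbb K)\cong\tilde H_{d+1}(|P|;\mathbb K)\ne0$.

The construction of $X'$ did not involve $\mathbb K$ or $d$, so it works for all of them at once. $\qquad\blacksquare$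

## 8. Gap-free graphs that fail for many $t$, and all values of the regularity

*Proof of Theorem 3.*

**Step 1. Large regularity.** Let $X_0$ be two isolated points. It is flag-no-square and $\tilde H_0(X_0;\mathbb K)\ne0$ for every $\mathbb K$. Put $X_{d+1}=(X_d)'$ with Proposition 5. By induction, $X_d$ is flag-no-square and $\tilde H_d(X_d;\mathbb K)\ne0$ for every field $\mathbb K$.

Let $d\ge1$ and let $G$ be the complement of the 1-skeleton of $X_d$. By (1) it is gap-free, and $\mathrm{Ind}(G)=X_d$. As $X_d$ has nonzero $\tilde H_d$, it is not a full simplex, so $I(G)\ne0$, and (2) gives $\mathrm{reg}\,I(G)\ge d+2$ over every field.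

**Step 2. Failure for all $2\le t\le d+1$.** For such $t$ we have $d\ge t-1$, so Proposition 4 with $k=d$ gives $\tilde H_d(\Delta_t(G);\mathbb K)\cong\tilde H_d(X_d;\mathbb K)\ne0$. So $\Delta_t(G)$ is not a full simplex, that is, $\mathrm{conn}_t(G)\ne0$, and by (2) $\mathrm{reg}\,\mathrm{conn}_t(G)\ge d+2>t$. Hence there is no linear resolution, and there are no linear quotients.

**Step 3. Deleting a vertex lowers $\mathrm{reg}\,I$ by at most $1$.** This is a tool for hitting exact values. Fix $\mathbb K$, let $G$ be a graph, and let $x$ be a vertex such that $G-x$ still has an edge. We claim that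
$$\mathrm{reg}\,I(G-x)\le\mathrm{reg}\,I(G)\le\mathrm{reg}\,I(G-x)+1. \tag{7}$$
The first inequality is clear from (2), since induced subgraphs of $G-x$ are induced subgraphs of $G$. For the second, let $L$ be an induced subgraph of $G$ with $\tilde H_k(\mathrm{Ind}(L))\ne0$. If $x\notin V(L)$, then $k+2\le\mathrm{reg}\,I(G-x)$. If $x\in V(L)$, then $\mathrm{Ind}(L)$ is the union of $\mathrm{Ind}(L-x)$ and the cone with apex $x$ over $\mathrm{Ind}(L-N[x])$, where $N[x]$ consists of $x$ and its neighbors; the intersection of the two is $\mathrm{Ind}(L-N[x])$. The cone has no reduced homology, so the reduced Mayer–Vietoris sequence (which is valid also when $L-N[x]$ is empty and its complex is $\{\emptyset\}$) shows that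
$$\tilde H_k(\mathrm{Ind}(L-x))\to\tilde H_k(\mathrm{Ind}(L))\to\tilde H_{k-1}(\mathrm{Ind}(L-N[x]))$$
is exact. So one of the outer terms is nonzero. Both $L-x$ and $L-N[x]$ are induced subgraphs of $G-x$, so $k+2\le\mathrm{reg}\,I(G-x)$ or $k+1\le\mathrm{reg}\,I(G-x)$. This proves (7).

**Step 4. Exact values.** Let $r\ge t\ge2$. If $r=t$, take $G=K_t$: it is gap-free, and $\mathrm{conn}_t(G)$ is principal, generated in degree $t$, so it has regularity $t$.

Let $r>t$, so $r\ge3$. By Step 1 with $d=r-2\ge1$ there is a gap-free graph with $\mathrm{reg}\,I\ge r$. Delete its vertices one at a time; all graphs that occur are gap-free. Consider the last graph that still has an edge. All its edges contain the vertex deleted next, so it is a star plus isolated vertices. For such a graph $\mathrm{reg}\,I=2$: an induced subgraph containing an isolated vertex has a cone as independence complex; an induced subgraph of the star has as independence complex a simplex, or the disjoint union of a point and a simplex, or $\{\emptyset\}$. So the only nonzero reduced homology in degree $\ge0$ is $\tilde H_0$, and it does occur.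

Thus $\mathrm{reg}\,I$ starts at a value at least $r$, ends at $2<r$, and by (7) drops by at most $1$ at each step. So it takes the value $r$ for one of these graphs, say $G'$. By (2) there is $W$ with $\tilde H_{r-2}(\mathrm{Ind}(G'[W]))\ne0$. As $r-2\ge t-1$, Proposition 4 gives $\tilde H_{r-2}(\Delta_t(G'[W]))\ne0$. So $\Delta_t(G'[W])$ is not a full simplex, and $\mathrm{conn}_t(G')\ne0$. Now Theorem 2 gives $\mathrm{reg}\,\mathrm{conn}_t(G')=\max\{t,r\}=r$. $\qquad\blacksquare$

## 9. The range of nonlinear $t$, and claws

Let $G$ be gap-free with at least one edge, and fix $\mathbb K$. By Theorem 2, the set of $t\ge2$ with $\mathrm{conn}_t(G)\ne0$ for which the resolution is not linear is exactly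
$$\{t: 2\le t<\mathrm{reg}\,I(G)\}.$$
For such $t$ the ideal is automatically nonzero: with $\rho=\mathrm{reg}\,I(G)$ there is $W$ with $\tilde H_{\rho-2}(\mathrm{Ind}(G[W]))\ne0$, and $\rho-2\ge t-1$, so Proposition 4 shows that $\Delta_t(G[W])$ is not a full simplex. So linearity at $t$ implies linearity at every larger $t$, as long as the ideals are nonzero.

The quoted result on claws now says something about edge ideals: for $t\ge3$, a gap-free, $t$-claw-free graph with at least one edge satisfies $\mathrm{reg}\,I(G)\le t$. If $\mathrm{conn}_t(G)\ne0$, it has a linear resolution and Theorem 2 applies. If $\mathrm{conn}_t(G)=0$, then every $\Delta_t(G[W])$ is a full simplex, so by Proposition 4 $\tilde H_k(\mathrm{Ind}(G[W]))=0$ for all $W$ and all $k\ge t-1$, and (2) gives $\mathrm{reg}\,I(G)\le(t-2)+2=t$.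

One limit should be stated. Theorem 2 classifies linear resolutions. It is not claimed here that, for gap-free graphs, a linear resolution of $\mathrm{conn}_t(G)$ always comes from linear quotients. The question does not need this: Theorems 1 and 3 rule out linear quotients because even linear resolutions fail.
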